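# When $\mathfrak m^2$ is principal: the linear part of the resolution of $k$

## 1. A guess about resolutions that become linear

Take a local ring whose ideal $\mathfrak m^2$ can be generated by one element. Write down the minimal free resolution of the residue field $k$, and in every matrix keep only the linear part of each entry. The result is again a complex. Suppose that it has homology in only finitely many degrees. Must it then have no homology at all in positive degrees?

The first guess is *yes*. Above degree $1$ such a ring has almost no room, so a failure of linearity at one place should reproduce itself forever; it should not be able to heal. We shall test this guess by hand, see that an obvious counting proof does not give it, and then prove it.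

The question comes from Do Van Kien and Hop D. Nguyen, "Koszul property and finite linearity defect over $g$-stretched local rings", arXiv:2505.07248 (2025). There the ring is artinian and $\operatorname{char}(k)=p>0$. We will watch whether the characteristic matters.

Throughout, $(R,\mathfrak m,k)$ is a noetherian local ring, $k=R/\mathfrak m$, $n=\dim_k\mathfrak m/\mathfrak m^2$, and $A=\operatorname{gr}_{\mathfrak m}(R)=\bigoplus_{j\ge0}\mathfrak m^j/\mathfrak m^{j+1}$.

**Definition ($g$-stretched).** $R$ is *$g$-stretched* if $\mathfrak m^2$ is a principal ideal.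

For example, $k[x]/(x^{s+1})$ and $\mathbb Z/(p^{s+1})$ are $g$-stretched, and so are $k[x,y]/(x^2,y^2)$, with $\mathfrak m^2=(xy)$, and $k[[b,y]]/(by,y^2)$, with $\mathfrak m^2=(b^2)$, which is not artinian. The ring $k[x,y]/(x,y)^3$ is not: its $\mathfrak m^2$ needs three generators.

**Definition (linear part, linearity defect).** Let $M$ be a finitely generated $R$-module with minimal free resolution $F$. Filter $F$ by the subcomplexes $\mathcal F^iF$ with $(\mathcal F^iF)_n=\mathfrak m^{i-n}F_n$, where $\mathfrak m^j=R$ for $j\le0$. These are subcomplexes because $\partial F_n\subseteq\mathfrak mF_{n-1}$ by minimality. The *linear part* of $F$ is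
$$\operatorname{lin}^R(F)=\bigoplus_{i\ge0}\mathcal F^iF/\mathcal F^{i+1}F ,$$
a complex of graded $A$-modules with $\operatorname{lin}^R(F)_n=\operatorname{gr}_{\mathfrak m}(F_n)(-n)$. The *linearity defect* of $M$ is
$$\operatorname{lind}_RM=\sup\{i: H_i(\operatorname{lin}^R(F))\ne0\}.$$

Concretely, the differential of $\operatorname{lin}^R(F)$ consists of the maps
$$\mathfrak m^jF_i/\mathfrak m^{j+1}F_i\longrightarrow\mathfrak m^{j+1}F_{i-1}/\mathfrak m^{j+2}F_{i-1}\qquad(j\ge0) \tag{1}$$
induced by $\partial$, where the left side has internal degree $i+j$. If $\partial$ is given by a matrix with entries in $\mathfrak m$, then (1) depends only on the classes of the entries in $\mathfrak m/\mathfrak m^2=A_1$. So $\operatorname{lin}^R(F)$ has the same matrices over $A$, with each entry replaced by its class in $A_1$; entries in $\mathfrak m^2$ become $0$.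

For $M=k$ the homology $H_0(\operatorname{lin}^R(F))$ never vanishes: in internal degree $0$ it is $F_0/\mathfrak mF_0\neq0$, because $\operatorname{lin}^R(F)_1$ starts in internal degree $1$.

**Definition (Koszul).** $R$ is *Koszul* if $\operatorname{lind}_Rk=0$. Equivalently, $k$ has a linear free resolution over $A$, that is, $\operatorname{Tor}^A_i(k,k)_j=0$ for all $j\ne i$.

We take the equivalence in this definition as known. It is the only outside fact special to the subject, and it enters only in Section 8.

## 2. The guess on rings with one and two generators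

**One generator.** Let $\mathfrak m=(x)$ with $x^s\ne0=x^{s+1}$ and $s\ge1$; this covers $k[x]/(x^{s+1})$ and $\mathbb Z/(p^{s+1})$. Every nonzero element is a unit times a power of $x$, so $0:x=(x^s)$ and $0:x^s=(x)$. Hence $F$ is
$$\cdots\xrightarrow{\;x\;}R\xrightarrow{\;x^s\;}R\xrightarrow{\;x\;}R,$$
with $\partial$ equal to $x$ in odd degrees and to $x^s$ in positive even degrees. Here $A=k[X]/(X^{s+1})$.

If $s=1$, then $\operatorname{lin}^R(F)$ has differential $X$ everywhere and is exact in positive degrees: $R$ is Koszul. If $s\ge2$, then $x^s\in\mathfrak m^2$, so $\operatorname{lin}^R(F)$ has differential $X$ in odd degrees and $0$ in even degrees. In even degrees the homology is $A/XA\cong k$; in odd degrees it is $\ker(X)=kX^s$. So $H_i(\operatorname{lin}^R(F))\ne0$ for every $i\ge0$. The guess passes: either all positive homology vanishes or none does.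

**Two generators, Koszul.** Let $R=k[x,y]/(x^2,y^2)=k[x]/(x^2)\otimes_kk[y]/(y^2)$. The tensor product over $k$ of the two periodic resolutions above resolves $k\otimes_kk=k$ (Künneth), and its matrices have entries $0,\pm x,\pm y$. Since $R$ is standard graded, $A=R$ and $\operatorname{lin}^R(F)$ has the same matrices as $F$. So $R$ is Koszul.

This ring carries a warning about characteristic $2$. There $(\alpha x+\beta y)^2=2\alpha\beta xy=0$, so $\mathfrak m^2=(xy)$ is not generated by the square of any element of $\mathfrak m$. An argument that begins "choose $b$ with $\mathfrak m^2=(b^2)$" needs a reason why such a $b$ exists.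

**Two generators, not Koszul.** Let $R=k[x,y]/(xy,y^2,x^3)$, with basis $1,x,y,x^2$. Then $F_1=R^2$ and $\partial_1=(x\ \ y)$. A pair $(f,g)$ with $f=f_0+f_1x+f_2y+f_3x^2$ and $g=g_0+\cdots$ satisfies $fx+gy=f_0x+f_1x^2+g_0y$. So $\ker\partial_1$ is minimally generated by
$$(y,0),\quad(x^2,0),\quad(0,x),\quad(0,y).$$
In $\operatorname{lin}^R(F)$ the column $(x^2,0)$ becomes $0$. Its basis vector is therefore a cycle in $\operatorname{lin}^R(F)_2$ of internal degree $2$. Nothing maps onto internal degree $2$ from homological degree $3$, so $H_2\ne0$. Moreover, $(x^2,0)$ is a cycle in $\operatorname{lin}^R(F)_1$ of internal degree $3$. The boundaries of that degree are the $A_1$-combinations of $(y,0),(0,x),(0,y)$, and since $A_1y=0$ these have first entry $0$. So $H_1\ne0$ as well.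

The last two rings both have $\mathfrak m^3=0$. They differ in the multiplication on $\mathfrak m/\mathfrak m^2$. When $\mathfrak m^2\ne0$ and $\mathfrak m^3=0$, the ideal $\mathfrak m^2$ is a one-dimensional $k$-space (nonzero, principal, killed by $\mathfrak m$), and multiplication induces a symmetric bilinear form
$$\varphi:\mathfrak m/\mathfrak m^2\times\mathfrak m/\mathfrak m^2\to\mathfrak m^2\cong k, \tag{2}$$
which is nonzero because $\mathfrak m^2$ is generated by products. Changing the isomorphism $\mathfrak m^2\cong k$ rescales $\varphi$ and does not change its rank $\dim_k\bigl((\mathfrak m/\mathfrak m^2)/\operatorname{rad}\varphi\bigr)$. For $k[x,y]/(x^2,y^2)$ the rank is $2$ in every characteristic; for $k[x,y]/(xy,y^2,x^3)$ it is $1$.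

## 3. Koszul or nonzero homology everywhere

**Theorem A.** Let $(R,\mathfrak m,k)$ be a $g$-stretched artinian local ring, with $k$ of any characteristic. If $\operatorname{lind}_Rk<\infty$, then $R$ is Koszul.

**Theorem B.** Let $(R,\mathfrak m,k)$ be a $g$-stretched noetherian local ring and $F$ the minimal free resolution of $k$. The following are equivalent:

* (a) $R$ is Koszul;
* (b) $\operatorname{lind}_Rk<\infty$;
* (c) $H_i(\operatorname{lin}^R(F))=0$ for some $i\ge1$;
* (d) one of the following holds: (d1) $\mathfrak m^2=0$; (d2) $R$ is not artinian; (d3) $\mathfrak m^2\ne0=\mathfrak m^3$ and $\operatorname{rank}\varphi\ge2$.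

Hence, if $R$ is not Koszul, then $H_i(\operatorname{lin}^R(F))\ne0$ for every $i\ge0$.

So the guess was right, and it was too cautious: the vanishing of a single $H_i$ with $i\ge1$ is enough. The case $i=0$ must be excluded in (c), since $H_0$ never vanishes. The last sentence of Theorem B follows from (c)$\Rightarrow$(a) together with $H_0\ne0$.

Theorem A is the implication (b)$\Rightarrow$(a). The implication (a)$\Rightarrow$(b) is clear from $\operatorname{lind}_Rk=0$, and (b)$\Rightarrow$(c) holds because $H_i=0$ for $i>\operatorname{lind}_Rk$. We have to prove (c)$\Rightarrow$(d), in Sections 4 to 7, and (d)$\Rightarrow$(a), in Section 8.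

## 4. What Euler characteristics cannot see

Here is a natural first attempt at Theorem A. Let $R$ be artinian with $\mathfrak m^s\ne0=\mathfrak m^{s+1}$, put $h_q=\dim_k\mathfrak m^q/\mathfrak m^{q+1}$ and $\beta_i=\operatorname{rank}F_i$, and assume $\operatorname{lind}_Rk=d<\infty$. In internal degree $D$ the complex $\operatorname{lin}^R(F)$ lives in homological degrees $D-s,\dots,D$ only. If $D>d+s$, all of these exceed $d$, so this strand is exact and its Euler characteristic is $0$:
$$\sum_{q=0}^{s}(-1)^qh_q\,\beta_{D-q}=0\qquad\text{for all }D>d+s. \tag{3}$$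
One hopes that (3) is impossible for the rings that are not Koszul.

For $k[x]/(x^3)$ this works: all $\beta_i$ are $1$, and (3) would say $1-1+1=0$. For $k[x]/(x^4)$ it breaks down: (3) reads $1-1+1-1=0$, which is true. Yet by Section 2 the complex $\operatorname{lin}^R(F)$ has nonzero homology in every degree. So dimensions alone cannot prove the theorem. We need *maps*, and we need to know what the vanishing of one $H_i$ says about them.

The maps come from the inclusions $\mathfrak m^{q+1}\subset\mathfrak m^q$. Since $F_i$ is free, $F_i\otimes\mathfrak m^q=\mathfrak m^qF_i$, so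
$$\operatorname{Tor}^R_i(k,\mathfrak m^q)=H_i(F\otimes\mathfrak m^q)=H_i(\mathfrak m^qF), \tag{4}$$
where $\mathfrak m^qF$ denotes the subcomplex with $\mathfrak m^qF_i$ in every degree $i$. Under (4) the map induced by $\mathfrak m^{q+1}\subset\mathfrak m^q$ is the one induced by $\mathfrak m^{q+1}F\subset\mathfrak m^qF$.

**Lemma 1.** Let $R$ be artinian local, $F$ the minimal free resolution of $k$, $i\ge1$, and $H_i(\operatorname{lin}^R(F))=0$. Then for every $q\ge0$ the natural maps
$$\operatorname{Tor}_i^R(k,\mathfrak m^{q+1})\to\operatorname{Tor}_i^R(k,\mathfrak m^{q}),\qquad \operatorname{Tor}_{i-1}^R(k,\mathfrak m^{q+1})\to\operatorname{Tor}_{i-1}^R(k,\mathfrak m^{q})$$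
are zero.

The point to notice is that one vanishing gives information in *two* neighboring degrees.

*Proof.* **Step 1: rewrite the hypothesis in terms of elements.** By (1), $H_i(\operatorname{lin}^R(F))=0$ says the following.

> $(*)$ If $j\ge0$, $z\in\mathfrak m^jF_i$ and $\partial z\in\mathfrak m^{j+2}F_{i-1}$, then there is $w\in\mathfrak m^{j-1}F_{i+1}$ (with $w=0$ if $j=0$) such that $z-\partial w\in\mathfrak m^{j+1}F_i$.

Indeed, the condition on $z$ says that its class in $\mathfrak m^jF_i/\mathfrak m^{j+1}F_i$ is a cycle of $\operatorname{lin}^R(F)$. The conclusion says that this class is a boundary. For $j=0$ nothing maps into $F_i/\mathfrak mF_i$, so the class itself is $0$.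

**Step 2: the map in degree $i$; here $(*)$ is used to push a cycle deeper.** Let $z\in\mathfrak m^{q+1}F_i$ with $\partial z=0$. By $(*)$ with $j=q+1$ there is $w_0\in\mathfrak m^qF_{i+1}$ with $z-\partial w_0\in\mathfrak m^{q+2}F_i$. This is again a cycle, so there is $w_1\in\mathfrak m^{q+1}F_{i+1}$ with $z-\partial w_0-\partial w_1\in\mathfrak m^{q+3}F_i$, and so on. Since $\mathfrak m$ is nilpotent, after finitely many steps the difference is $0$. Then $z=\partial(w_0+w_1+\cdots)$ with $\sum_\ell w_\ell\in\mathfrak m^qF_{i+1}$. So the class of $z$ becomes $0$ in $H_i(\mathfrak m^qF)$.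

**Step 3: the map in degree $i-1$; here $(*)$ is used to improve a preimage.** Let $u\in\mathfrak m^{q+1}F_{i-1}$ be a cycle. There is $z\in F_i$ with $u=\partial z$: if $i\ge2$ by exactness of $F$, and if $i=1$ because $u\in\mathfrak mF_0=\partial F_1$. Suppose that $z\in\mathfrak m^jF_i$ with $0\le j<q$. Then $\partial z=u\in\mathfrak m^{q+1}F_{i-1}\subseteq\mathfrak m^{j+2}F_{i-1}$, so $(*)$ gives $w$ with $z-\partial w\in\mathfrak m^{j+1}F_i$. This element has the same boundary $u$; let it replace $z$. Starting from $j=0$ we reach $z\in\mathfrak m^qF_i$ with $\partial z=u$. So the class of $u$ becomes $0$ in $H_{i-1}(\mathfrak m^qF)$. $\square$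

## 5. Two connecting maps whose composite is zero

Look at $R=k[x]/(x^4)$ again, where counting failed. Let $L=\mathfrak m^2=(x^2)\cong R/(x^2)$. It is an extension of $k$ by $k$:
$$0\to\mathfrak mL\to L\to L/\mathfrak mL\to0 ,$$
so there are connecting maps $\operatorname{Tor}_{j+1}(k,k)\to\operatorname{Tor}_j(k,k)$. We compute them. In $F\otimes L$, the generator $e_{j+1}$ goes to $x\,e_j$ if $j+1$ is odd, and to $x^3e_j=0$ if $j+1$ is even. So the connecting map is an isomorphism for $j$ even and zero for $j$ odd. In particular, two consecutive ones compose to $0$.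

Lemma 1 pulls in the opposite direction. If $H_i(\operatorname{lin}^R(F))=0$, then $\mathfrak mL\to L$, which is $\mathfrak m^3\subset\mathfrak m^2$, induces zero on $\operatorname{Tor}_i$ and $\operatorname{Tor}_{i-1}$. By the long exact sequence two consecutive connecting maps are then surjective, so their composite is surjective and not zero. The conflict settles this ring without any counting.

To make this general we need a reason why the composite is zero. The reason is a module that stacks two copies of the extension on top of each other, here $N=R/(x^3)$: both $N/\mathfrak m^2N$ and $\mathfrak mN$ are copies of $L$.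

**Proposition 2.** Let $(R,\mathfrak m,k)$ be an artinian local ring. Assume that

1. for some $q\ge1$ there is a direct summand $L$ of the module $\mathfrak m^q$ which is cyclic of length $2$ (so $\mathfrak mL\cong k$ and $\mathfrak mL\subseteq\mathfrak m^{q+1}$);
2. there is an $R$-module $N$ with $\mathfrak m^3N=0$ such that $N/\mathfrak mN$, $\mathfrak mN/\mathfrak m^2N$ and $\mathfrak m^2N$ are all isomorphic to $k$, and $N/\mathfrak m^2N\cong L\cong\mathfrak mN$.

Then $H_i(\operatorname{lin}^R(F))\ne0$ for all $i\ge1$, where $F$ is the minimal free resolution of $k$.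

*Proof.* The parenthesis in 1 holds because $L/\mathfrak mL\cong k$ for a nonzero cyclic module, so $\mathfrak mL$ has length $1$; also $\mathfrak mL\subseteq\mathfrak m\cdot\mathfrak m^q$. Suppose that $H_i(\operatorname{lin}^R(F))=0$ for some $i\ge1$. Write $T_j(-)=\operatorname{Tor}_j^R(k,-)$, and let $\iota:\mathfrak mL\hookrightarrow L$ be the inclusion.

**Step 1: transfer Lemma 1 to $L$; we show $T_i(\iota)=0$ and $T_{i-1}(\iota)=0$.** The composite $\mathfrak mL\xrightarrow{\iota}L\hookrightarrow\mathfrak m^q$ also factors as $\mathfrak mL\hookrightarrow\mathfrak m^{q+1}\hookrightarrow\mathfrak m^q$. By Lemma 1 it induces $0$ on $T_j$ for $j=i,i-1$. Since $L$ is a direct summand of $\mathfrak m^q$, the map $T_j(L)\to T_j(\mathfrak m^q)$ is injective. Hence $T_j(\iota)=0$ for $j=i,i-1$.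

**Step 2: get two surjective connecting maps.** Consider the exact sequences
$$0\to\mathfrak mN/\mathfrak m^2N\to N/\mathfrak m^2N\to N/\mathfrak mN\to0, \tag{5}$$
$$0\to\mathfrak m^2N\to\mathfrak mN\xrightarrow{\ \pi\ }\mathfrak mN/\mathfrak m^2N\to0, \tag{6}$$
with connecting maps
$$\delta:T_{i+1}(N/\mathfrak mN)\to T_i(\mathfrak mN/\mathfrak m^2N),\qquad \delta':T_i(\mathfrak mN/\mathfrak m^2N)\to T_{i-1}(\mathfrak m^2N).$$
The submodule in (5) is $\mathfrak m\cdot(N/\mathfrak m^2N)$, and the submodule in (6) is $\mathfrak m\cdot(\mathfrak mN)$. So under the isomorphisms $N/\mathfrak m^2N\cong L$ and $\mathfrak mN\cong L$ both inclusions correspond to $\iota$. By Step 1, (5) induces the zero map $T_i(\mathfrak mN/\mathfrak m^2N)\to T_i(N/\mathfrak m^2N)$, so $\delta$ is surjective by exactness. Likewise (6) induces the zero map $T_{i-1}(\mathfrak m^2N)\to T_{i-1}(\mathfrak mN)$, so $\delta'$ is surjective. Hence $\delta'\delta$ is surjective onto $T_{i-1}(\mathfrak m^2N)\cong\operatorname{Tor}^R_{i-1}(k,k)$.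

**Step 3: use $N$ to show that $\delta'\delta=0$.** The sequence $0\to\mathfrak mN\to N\to N/\mathfrak mN\to0$ maps to (5), by $\pi$ on the left, the projection in the middle and the identity on the right. Let $\Delta:T_{i+1}(N/\mathfrak mN)\to T_i(\mathfrak mN)$ be its connecting map. By naturality of connecting maps, $\delta=T_i(\pi)\circ\Delta$. In the long exact sequence of (6) the maps $T_i(\pi)$ and $\delta'$ are consecutive, so $\delta'\circ T_i(\pi)=0$. Therefore $\delta'\delta=\delta'\,T_i(\pi)\,\Delta=0$.

**Step 4: derive the contradiction.** A map that is surjective and zero has zero target, so $\operatorname{Tor}^R_{i-1}(k,k)=0$. As $F$ is minimal, $\operatorname{Tor}^R_{i-1}(k,k)\cong F_{i-1}\otimes k$, so $F_{i-1}=0$ and $k$ has finite projective dimension. Since $\operatorname{depth}R=0$, the Auslander–Buchsbaum formula gives that $k$ is free. In our case one can see this directly. Let $F_p$ be the last nonzero module of $F$. If $p\ge1$, then $\partial:F_p\to\mathfrak mF_{p-1}$ is injective. But any $0\ne\sigma\in0:\mathfrak m$, which exists because $R$ is artinian,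 gives $\sigma F_p\ne0$ with $\partial(\sigma F_p)\subseteq\sigma\mathfrak mF_{p-1}=0$, a contradiction. So $p=0$ and $k\cong F_0=R$. Either way $\mathfrak m=0$, which contradicts the existence of $L\subseteq\mathfrak m^q$ of length $2$. $\square$

## 6. Generators adapted to $\mathfrak m^2$

To apply Proposition 2 we need explicit modules $L$ and $N$, and for this a good generating set of $\mathfrak m$. The warning in Section 2 was that $\mathfrak m^2$ need not be generated by a square. The next lemma shows that it is if $\mathfrak m^3\ne0$, in every characteristic. It does not assume that $R$ is artinian.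

**Lemma 3.** Let $R$ be $g$-stretched with $\mathfrak m^3\ne0$. There is $b\in\mathfrak m$ with $\mathfrak m^i=(b^i)$ for all $i\ge2$, and there are elements $y_1,\dots,y_{n-1}$ such that $b,y_1,\dots,y_{n-1}$ minimally generate $\mathfrak m$ and $y_ib=0$ for all $i$.

*Proof.* **Step 1: find a square that generates $\mathfrak m^2$.** The space $\mathfrak m^2/\mathfrak m^3$ is one-dimensional, by Nakayama and because $\mathfrak m^2$ is principal and nonzero. It is spanned by classes of products of two elements of $\mathfrak m$. So some product $ab$ with $a,b\in\mathfrak m$ has nonzero class, and $\mathfrak m^2=(ab)$ by Nakayama. Then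
$$\mathfrak m^3=\mathfrak m\,ab=(\mathfrak ma)b\subseteq\mathfrak m^2b=(ab^2),$$
and $ab^2\in\mathfrak m^3$, so $\mathfrak m^3=(ab^2)\ne0$. Hence $ab^2\notin\mathfrak m^4$, since otherwise $\mathfrak m^3=\mathfrak m^4$ and $\mathfrak m^3=0$ by Nakayama. If $b^2$ were in $\mathfrak m^3$, then $ab^2$ would be in $\mathfrak m^4$. So $b^2\in\mathfrak m^2\setminus\mathfrak m^3$, and therefore $\mathfrak m^2=(b^2)$.

**Step 2: pass to higher powers.** If $\mathfrak m^i=(b^i)$ with $i\ge2$, then
$$\mathfrak m^{i+1}=\mathfrak mb^i=(\mathfrak mb)b^{i-1}\subseteq\mathfrak m^2b^{i-1}=(b^2)b^{i-1}=(b^{i+1}),$$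
and the reverse inclusion is clear.

**Step 3: correct the other generators so that $b$ kills them.** As $b^2\notin\mathfrak m^3$, we have $b\notin\mathfrak m^2$. Complete $b$ to a minimal generating set $b,z_1,\dots,z_{n-1}$ of $\mathfrak m$. Since $z_ib\in\mathfrak m^2=(b^2)$, write $z_ib=c_ib^2$ and put $y_i=z_i-c_ib$. Then $y_ib=0$, and $b,y_1,\dots,y_{n-1}$ is still a minimal generating set. $\square$

For $R=k[x,y]/(xy,\,x^2-y^3)$, which has basis $1,x,y,y^2,y^3$ and $y^4=yx^2=0$, one takes $b=y$ and $y_1=x$. Note that $y_1^2=x^2=y^3\ne0$: the lemma does not claim that the $y_i$ annihilate each other.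

**Lemma 4.** Let $R$ be artinian with $\mathfrak m^2\ne0=\mathfrak m^3$, $\mathfrak m^2$ principal, and $\operatorname{rank}\varphi=1$. Then $\mathfrak m$ has a minimal generating set $b,y_1,\dots,y_{n-1}$ with $\mathfrak m^2=(b^2)$ and $y_i\mathfrak m=0$ for all $i$.

*Proof.* A bilinear form of rank $1$ has the form $\varphi(u,v)=\lambda(u)\mu(v)$ with nonzero linear forms $\lambda,\mu$ on $\mathfrak m/\mathfrak m^2$. Choose $v_0$ with $\lambda(v_0)=1$. Symmetry gives $\mu(u)=\lambda(v_0)\mu(u)=\lambda(u)\mu(v_0)$ for all $u$, so $\mu=c\lambda$ with $c=\mu(v_0)\neq0$, and $\varphi(u,v)=c\,\lambda(u)\lambda(v)$. Let $b\in\mathfrak m$ lift $v_0$, and let $y_1,\dots,y_{n-1}\in\mathfrak m$ lift a basis of $\ker\lambda$. These elements minimally generate $\mathfrak m$. Moreover $b^2$ corresponds to $c\ne0$, so it generates the one-dimensional space $\mathfrak m^2$. Finally, $y_i\mathfrak m$ corresponds to the values $\varphi(\bar y_i,-)=0$. $\square$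

## 7. The modules $L=Rb^{s-1}$ and $N=R/(y_1,\dots,y_{n-1},b^3)$

We now prove (c)$\Rightarrow$(d): assuming that (d) fails, we build $L$ and $N$ and apply Proposition 2.

If (d) fails, then $R$ is artinian and $\mathfrak m^2\ne0$. Moreover, either $\mathfrak m^3\ne0$, or $\mathfrak m^3=0$ and $\operatorname{rank}\varphi=1$ (recall $\varphi\ne0$). Take $b,y_1,\dots,y_{n-1}$ from Lemma 3 or Lemma 4 respectively, and let $s\ge2$ be the integer with $\mathfrak m^s\ne0=\mathfrak m^{s+1}$. In both cases
$$\mathfrak m^j=(b^j)\ \ (j\ge2),\qquad y_ib=0\ \ (1\le i\le n-1), \tag{7}$$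
and if $s=2$, then moreover $y_i\mathfrak m=0$ for all $i$. We use $q=s-1\ge1$.

**Step 1: $L=Rb^{s-1}$ is cyclic of length $2$.** Since $\mathfrak m=(b,y_1,\dots,y_{n-1})$, $s-1\ge1$ and $y_ib=0$, we get $\mathfrak mL=(b^s)=\mathfrak m^s\ne0$ and $\mathfrak m^2L=\mathfrak m^{s+1}=0$. So $\mathfrak mL$ is nonzero, cyclic and killed by $\mathfrak m$, hence $\cong k$. Also $L/\mathfrak mL\cong k$, because $L$ is cyclic and nonzero.

**Step 2: $L$ is a direct summand of $\mathfrak m^{s-1}$.** If $s\ge3$, then $L=\mathfrak m^{s-1}$ by (7). If $s=2$, then $L=Rb$, and we claim that $\mathfrak m=Rb\oplus(y_1,\dots,y_{n-1})$. The sum is all of $\mathfrak m$. For the intersection, suppose $rb=\sum r_iy_i$. By minimality of the generators, $r$ and all $r_i$ lie in $\mathfrak m$, so $\sum r_iy_i=0$ because $y_i\mathfrak m=0$.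

**Step 3: the powers of $\mathfrak m$ on $N=R/(y_1,\dots,y_{n-1},b^3)$.** As $b$ generates $\mathfrak m$ modulo the $y_i$, we have $\mathfrak mN=bN$, $\mathfrak m^2N=b^2N$ and $\mathfrak m^3N=b^3N=0$.

**Step 4: the only thing that could go wrong, namely $b^2N=0$, does not happen.** Suppose $b^2N=0$. Then $b^2=\sum r_iy_i+rb^3$ for some $r_i,r\in R$. Since $1-rb$ is a unit, $b^2=\sum r_i'y_i$ for some $r_i'\in R$. Multiplying by $b$ gives $b^3=0$, so $\mathfrak m^3=(b^3)=0$ and $s=2$. Then $\sum r_i'y_i=b^2\in\mathfrak m^2$ forces all $r_i'\in\mathfrak m$ by minimality of the generators. Since $y_i\mathfrak m=0$, we get $b^2=0$, which contradicts $(b^2)=\mathfrak m^2\ne0$.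

**Step 5: the layers of $N$ are copies of $k$.** By Step 4 and Nakayama, $b^2N\ne0$, $bN\ne b^2N$ and $N\ne bN$. So $N/\mathfrak mN$, $\mathfrak mN/\mathfrak m^2N=bN/b^2N$ and $\mathfrak m^2N=b^2N$ are nonzero cyclic modules killed by $\mathfrak m$, hence each is isomorphic to $k$. In particular $N/b^2N$ and $bN$ have length $2$.

**Step 6: the two halves of $N$ are copies of $L$.** Multiplication by $b$ induces a surjection $N/b^2N\to bN$, since $b\cdot b^2N=0$. Both sides have length $2$, so it is an isomorphism. Next, $b^{s-1}$ is killed by every $y_i$, because $s-1\ge1$, and by $b^2$, because $b^{s+1}\in\mathfrak m^{s+1}=0$. So $1\mapsto b^{s-1}$ defines a surjection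
$$N/b^2N=R/(y_1,\dots,y_{n-1},b^2)\to Rb^{s-1}=L$$
between modules of length $2$, again an isomorphism. Thus $\mathfrak mN=bN\cong N/\mathfrak m^2N\cong L$.

All hypotheses of Proposition 2 hold with $q=s-1$. So $H_i(\operatorname{lin}^R(F))\ne0$ for all $i\ge1$, and (c) fails. This proves (c)$\Rightarrow$(d). $\square$

In the example $k[x,y]/(xy,x^2-y^3)$ we have $s=3$, $L=(y^2)$ and $N=R/(x,y^3)\cong k[y]/(y^3)$. In $R/(x)$ the top power $y^s=y^3=x^2$ already dies. What the proof needs, and what Step 4 secures, is only that $b^2$ survives.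

## 8. Koszul filtrations of $\operatorname{gr}_{\mathfrak m}(R)$

It remains to prove (d)$\Rightarrow$(a). By the equivalence recalled in Section 1, we must show $\operatorname{Tor}_i^A(k,k)_j=0$ for $j\ne i$ in each of the cases (d1), (d2), (d3). The algebra $A$ is standard graded with $\dim_kA_1=n$. The tool is to resolve not only $k=A/(A_1)$ but a whole family of quotients $A/(U)$, where $(U)$ is the ideal generated by a subspace $U\subseteq A_1$.

**Lemma 5 (Koszul filtrations).** Let $\mathcal C$ be a family of subspaces $U\subseteq A_1$ containing $0$ and $A_1$. Suppose each $0\ne U\in\mathcal C$ has a hyperplane $U'\in\mathcal C$ and an element $u$ with $U=U'+ku$ and $(U'):u=(U'')$ for some $U''\in\mathcal C$. Then $\operatorname{Tor}^A_i(A/(U),k)_j=0$ for all $j\ne i$ and all $U\in\mathcal C$.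

For example, if $A=k[x,y]/(x^2,y^2)$, the family $0,\ kx,\ A_1$ works: $0:x=(x)$, and $(x):y=(x,y)$ because $A/(x)=k[y]/(y^2)$.

*Proof.* Induct on $i$, and for fixed $i$ on $\dim U$. For $i=0$ we have $A/(U)\otimes_Ak=k$ in degree $0$. For $U=0$ the module $A$ is free, so there is nothing to show for $i\ge1$. Let $i\ge1$ and $U\ne0$. Multiplication by $u$ on $A/(U')$ has image $(U)/(U')$ and is induced from $A$ with kernel $(U'):u=(U'')$. This gives the exact sequence
$$0\to A/(U'')(-1)\xrightarrow{\ u\ }A/(U')\to A/(U)\to0,$$
and from it the exact sequence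
$$\operatorname{Tor}^A_i(A/(U'),k)_j\to\operatorname{Tor}^A_i(A/(U),k)_j\to\operatorname{Tor}^A_{i-1}(A/(U''),k)_{j-1}.$$
Let $j\ne i$. The left term vanishes by induction on the dimension. The right term vanishes by induction on $i$, since $j-1\ne i-1$. So the middle term vanishes. $\square$

Taking $U=A_1$ gives the linearity of $k$. Now we treat the three cases.

**Case (d1): $\mathfrak m^2=0$.** Then $A_{\ge2}=0$, so the first syzygy of $k$ over $A$ is $A_+\cong k(-1)^n$. The first syzygy of this is $k(-2)^{n^2}$, and so on: the resolution of $k$ is linear.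

**Case (d3): $\mathfrak m^2\ne0=\mathfrak m^3$ and $\operatorname{rank}\varphi\ge2$.** Here $A=k\oplus A_1\oplus A_2$ with $\dim_kA_2=1$, and the product $A_1\times A_1\to A_2$ is $\varphi$.

**Step 1: reduce to an algebraically closed field.** Let $\bar k$ be an algebraic closure of $k$. Tensoring a graded free resolution of $k$ over $A$ with $\bar k$ over $k$ gives a graded free resolution of $\bar k$ over $A\otimes_k\bar k$. So $\operatorname{Tor}_i^{A\otimes\bar k}(\bar k,\bar k)_j\cong\operatorname{Tor}_i^A(k,k)_j\otimes_k\bar k$. The rank of $\varphi$ does not change either. So we may assume $k=\bar k$. (Some such reduction is needed for the next step: for $A=\mathbb R[x,y]/(xy,x^2-y^2)$ and $v=\alpha x+\beta y$ we have $v^2=(\alpha^2+\beta^2)x^2$, which vanishes only for $v=0$.)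

**Step 2: find $l\in A_1$ with $l^2=0$ and $lA_1=A_2$.** Let $V=A_1/\operatorname{rad}\varphi$, so $\dim V\ge2$. Restrict the quadratic form $v\mapsto\varphi(v,v)$ to a $2$-dimensional subspace of $V$. In coordinates it is a binary form $\alpha X^2+2\beta XY+\gamma Y^2$ over an algebraically closed field, so it has a nontrivial zero. This includes characteristic $2$, where it is $\alpha X^2+\gamma Y^2=(\sqrt\alpha X+\sqrt\gamma Y)^2$. Lift this zero to $l\in A_1$. Then $l^2=0$ and $l\notin\operatorname{rad}\varphi$, so $lA_1\ne0$ and $lA_1=A_2$.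

**Step 3: compute $0:l$.** Let $W=\{v\in A_1:lv=0\}$. Then $l\in W$, and $0:l=W\oplus A_2$, since no nonzero constant kills $l$ and $lA_2=0$. Moreover $(W)=W\oplus A_1W$, and $A_1W\supseteq lA_1=A_2$. So $0:l=(W)$.

**Step 4: the filtration.** Let $\mathcal C=\{0\}\cup\{U\subseteq A_1:l\in U\}$, which contains $A_1$.

* For $U=kl$ take $U'=0$ and $u=l$. By Step 3, $0:l=(W)$, and $W\in\mathcal C$ because $l\in W$.
* If $l\in U$ and $\dim U\ge2$, take any hyperplane $U'$ of $U$ with $l\in U'$, and $u\in U\setminus U'$. Then $uA_1\subseteq A_2=lA_1\subseteq(U')$, so $(U'):u\supseteq(A_1)$. Also $u\notin(U')$, because the degree-$1$ part of $(U')$ is $U'$. Hence $(U'):u=(A_1)$.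

By Lemma 5, $k$ has a linear resolution over $A$.

**Case (d2): $R$ is not artinian.** Then $\mathfrak m^i\ne0$ for all $i$, since a power equal to $0$ would make $R$ of finite length. In particular $\mathfrak m^3\ne0$; take $b,y_1,\dots,y_{n-1}$ from Lemma 3.

**Step 1: here the $y_i$ do annihilate each other; we show $y_iy_j=0$ for all $i,j$.** Suppose $y_iy_j\ne0$. It lies in $\mathfrak m^2$, and by Krull's intersection theorem there is $t\ge2$ with $y_iy_j\in\mathfrak m^t\setminus\mathfrak m^{t+1}$. As $\mathfrak m^t=(b^t)$, we have $y_iy_j=vb^t$ with $v$ a unit. Multiplying by $b$ and using $y_jb=0$ gives $b^{t+1}=0$. So $\mathfrak m^{t+1}=(b^{t+1})=0$, a contradiction.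

**Step 2: identify $A$.** By Step 1 and $y_ib=0$, the classes of $b,y_1,\dots,y_{n-1}$ in $A_1$ satisfy the corresponding relations in $A$. So there is a surjection
$$B=k[b,y_1,\dots,y_{n-1}]/(y_ib,\ y_iy_j)\to A.$$
In degree $d\ge2$, $B$ is spanned by $b^d$, which is nonzero because $B/(y_1,\dots,y_{n-1})=k[b]$. So $B$ has Hilbert function $(1,n,1,1,\dots)$. In $A$ we have $\dim_kA_1=n$, and $\dim_kA_d=1$ for $d\ge2$, because $\mathfrak m^d$ is principal and nonzero. The Hilbert functions agree, so $A\cong B$.

**Step 3: the filtration.** Let $\mathcal C$ consist of $\langle y_1,\dots,y_j\rangle$ for $0\le j\le n-1$ and of $A_1$.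

* For $U=\langle y_1,\dots,y_j\rangle$ with $j\ge1$, take $U'=\langle y_1,\dots,y_{j-1}\rangle$ and $u=y_j$. Since $A_1y_j=0$ and $y_j\notin(U')$, we get $(U'):y_j=(A_1)$.
* For $U=A_1$, take $U'=\langle y_1,\dots,y_{n-1}\rangle$ and $u=b$. Since $A/(y_1,\dots,y_{n-1})=k[b]$ is a domain, $(U'):b=(y_1,\dots,y_{n-1})=(U')$.

By Lemma 5, $k$ has a linear resolution over $A$.

In all three cases $R$ is Koszul, so (d)$\Rightarrow$(a). This completes the proof of Theorem B, and with it of Theorem A. $\blacksquare$
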